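\title{Boolean frames are not pointless parts of compact frames}

\begin{abstract}
The pointless part of a completely regular frame consists of the elements that have no cover; for the frame of open sets of a space these are the complements of the perfect sets. We show that not every pointless frame is the pointless part of a compact frame: no nontrivial Boolean frame is. The obstruction is that a nonempty perfect subset of a \v{C}ech-complete space contains continuum many pairwise disjoint perfect subsets with empty relative interior. We characterize the pointless parts of compact frames in terms of compactifications and of strong inclusions, and we show, using the density topology on the real line, that the obstruction can disappear without \v{C}ech-completeness.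
\end{abstract}

\section{The question and the answer}\label{sec:intro}

A \emph{frame} is a complete lattice $L$, with least element $\bot$ and greatest element $\top$, in which $x\wedge\bigvee S=\bigvee\{x\wedge s: s\in S\}$ for all $x\in L$ and $S\subseteq L$. The model is the lattice $\mathcal O(X)$ of open subsets of a space $X$. We work in ZFC. All frames are assumed completely regular; the definition is recalled in Section~\ref{sec:frames}, and $\mathcal O(X)$ satisfies it when $X$ is a Tychonoff space. A frame $L$ is \emph{compact} if $\top=\bigvee S$ implies $\top=\bigvee F$ for some finite $F\subseteq S$, and \emph{nontrivial} if $\bot\ne\top$.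

Let $\max L$ be the set of maximal elements of $L\setminus\{\top\}$. These elements play the role of points: for a Tychonoff space $X$ they are the sets $X\setminus\{x\}$, since every proper open set lies in one of these. A frame $L$ is \emph{pointless} if $\max L=\emptyset$. A \emph{cover} of $a\in L$ is an element $b>a$ such that no $c$ satisfies $b>c>a$. The \emph{pointless part} of $L$ is
\[
\pi L=\{a\in L: a \text{ has no cover in } L\}=\{a\in L:\forall b>a\ \exists c\ (b>c>a)\},
\]
and it comes with the surjection $\pi_L\colon L\to\pi L$, $b\mapsto\bigwedge\{x\in\pi L:x\ge b\}$. The definition uses only the order of $L$, so isomorphic frames have isomorphic pointless parts. Section~\ref{sec:covers} justifies the name: $\pi L$ is the largest pointless sublocale of $L$, and it is what remains when all points are deleted at once. For a space the description is concrete. Call a subset of $X$ \emph{dense-in-itself} if it has no isolated points as a subspace, and \emph{perfect} if it is closed and dense-in-itself; the empty set is perfect. Then $\pi\mathcal O(X)$ consists of the complements of the perfect subsets of $X$ (Lemma~\ref{lem:space}).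

The following question comes from Ball's paper \cite{Ball}.

\medskip
\noindent\textbf{Question.} Is every pointless frame $E$ isomorphic to $\pi L$ for some compact frame $L$?
\medskip

Compact frames lie at the opposite extreme from pointless ones: each is the frame of open sets of a compact Hausdorff space, so a nontrivial pointless frame is never compact. The question asks whether compactness can always be reached by adding points and nothing else. There are reasons to expect this. The pointless part of the real line is the pointless part of the circle, and the same holds for any locally compact space and its one-point compactification (Example~\ref{ex:onepoint}). Moreover, any compactification $M$ of a pointless frame $E$ places $E$ inside $\pi M$ (Section~\ref{sec:class}), so that only the reverse inclusion is at stake. The answer is nevertheless negative.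

A Tychonoff space is \emph{\v{C}ech-complete} if it is a $G_\delta$ subset of some Hausdorff compactification, that is, of a compact Hausdorff space containing it as a dense subspace. Compact Hausdorff spaces are \v{C}ech-complete. An interval $[a,b]$ of a frame is \emph{Boolean} if each $u\in[a,b]$ has a complement in it: an element $w$ with $u\wedge w=a$ and $u\vee w=b$.

\begin{theorem}\label{thm:boolean}
A nontrivial Boolean frame $E$ is not isomorphic to $\pi L$ for any compact frame $L$, nor to $\pi\mathcal O(X)$ for any \v{C}ech-complete space $X$. More generally, the same holds for any frame $E$ containing elements $a<b$ such that the interval $[a,b]$ is Boolean. Every atomless complete Boolean algebra with $\bot\neq\top$ is a pointless completely regular frame, so the answer to the Question is no.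
\end{theorem}

For example, the regular open subsets of $\mathbb R$ form a pointless frame that is not the pointless part of a compact frame. Theorem~\ref{thm:boolean} is deduced from a property shared by the pointless parts of all \v{C}ech-complete spaces.

\begin{theorem}\label{thm:family}
Let $X$ be a \v{C}ech-complete space and $E\cong\pi\mathcal O(X)$. For every $a\in E$ with $a\neq\top$ there is a family $(a_i)_{i\in2^\omega}$ in $E$ such that
\begin{enumerate}
\item[(1)] $a\le a_i<\top$;
\item[(2)] $a_i\vee a_j=\top$ in $E$ for $i\ne j$;
\item[(3)] if $x\in E$ and $x\wedge a_i\le a$, then $x\le a$.
\end{enumerate}
The cardinal $2^{\aleph_0}$ is optimal.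
\end{theorem}

This property is proved here as a necessary condition only; we do not claim that it is sufficient. An exact criterion for a pointless frame to be the pointless part of a compact frame is Theorem~\ref{thm:class}, stated in Section~\ref{sec:class} after the notions it needs. Finally, the hypothesis on $X$ in Theorem~\ref{thm:boolean} cannot simply be dropped.

\begin{proposition}\label{prop:density}
If $X$ is $\mathbb R$ with the density topology, then $\pi\mathcal O(X)$ is a nontrivial Boolean frame.
\end{proposition}

The idea behind Theorem~\ref{thm:boolean} is visible on $X=[0,1]$. Recall that an open set $a$ is \emph{regular open} if $a=\operatorname{int}\overline a$, equivalently if its complement $F$ is \emph{regular closed}, $F=\overline{\operatorname{int}F}$, and that the regular open sets of a space form a complete Boolean algebra under inclusion. A regular closed subset of $[0,1]$ is perfect, so every regular open set lies in $\pi\mathcal O([0,1])$, and one might hope that these are all its elements. But the middle-thirds Cantor set $C$ is perfect too, so $u=[0,1]\setminus C$ belongs to $\pi\mathcal O([0,1])$, and $u<\top$. A complement $w$ of $u$ in $\pi\mathcal O([0,1])$ would be an open set disjoint from $u$, hence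 contained in $C$, hence empty; and then $u\vee w=u\neq\top$. So $\pi\mathcal O([0,1])$ is not Boolean. The argument used only one nonempty perfect set with empty interior. The main task, carried out in Section~\ref{sec:perfect}, is to find such a set inside every nonempty perfect subset of a \v{C}ech-complete space, where no metric is available.

\section{Frames and sublocales}\label{sec:frames}

A \emph{frame map} preserves finite meets and arbitrary joins, including $\top$ and $\bot$. An order isomorphism between frames is a frame isomorphism.

\subsection*{Implication.} For $x,a\in L$ put $x\to a=\bigvee\{y:y\wedge x\le a\}$. By the distributive law,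
\[
y\le x\to a\iff y\wedge x\le a .
\]
It follows that $a\le x\to a$, that $x\to a=\top$ if and only if $x\le a$, that $x\to\bigwedge_i a_i=\bigwedge_i(x\to a_i)$, and that $x\to(y\to a)=(x\wedge y)\to a=y\to(x\to a)$. The \emph{pseudocomplement} of $x$ is $x^*=x\to\bot$. In $\mathcal O(X)$ the element $x\to a$ is the largest open set disjoint from $x\setminus a$, that is, $X\setminus\overline{x\setminus a}$, and $x^*=X\setminus\overline x$.

\subsection*{Regularity.} Write $v\prec b$ if $v^*\vee b=\top$; equivalently, some $s$ satisfies $v\wedge s=\bot$ and $s\vee b=\top$. In $\mathcal O(X)$ this says $\overline v\subseteq b$. The element $v$ is \emph{completely below} $b$ if there is a family $(c_q)$ indexed by the rationals in $[0,1]$ with $v\le c_0$, $c_1\le b$, and $c_q\prec c_r$ for $q<r$; then $v\prec b$. A frame is \emph{regular} if every $b$ is the join of the $v\prec b$, and \emph{completely regular} if every $b$ is the join of the $v$ completely below $b$. If $X$ is Tychonoff, $x\in b\in\mathcal O(X)$, and $g\colon X\to[0,1]$ is continuous with $g(x)=0$ and $g=1$ off $b$, then the sets $c_q=\{g<(1+q)/3\}$ show that the neighborhood $c_0$ of $x$ is completely below $b$; so $\mathcal O(X)$ is completely regular. Frame maps preserve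 $\prec$, by its second description, so the image of a completely regular frame under a surjective frame map is completely regular.

We use the fact that every compact regular frame is isomorphic to $\mathcal O(X)$ for a compact Hausdorff space $X$ \cite[III.1.10]{Johnstone}. Such an $X$ is Tychonoff by Urysohn's lemma, so compact regular frames are completely regular.

Our arguments use regularity through the following lemma. In $\mathcal O(X)$ it says that if $a\subsetneq b$, then the closed set $X\setminus a$ contains a nonempty closed piece $X\setminus e=\overline{v\setminus a}$ that lies inside $b$.

\begin{lemma}[Localization]\label{lem:local}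
Let $a<b$ in a frame $L$. There is $v\in L$ such that $e=v\to a$ satisfies $a\le e<\top$ and $e\vee b=\top$.
\end{lemma}

\begin{proof}
Since $b$ is the join of the elements $v\prec b$ and $b\not\le a$, there is $v\prec b$ with $v\not\le a$. Then $e=v\to a$ satisfies $a\le e$, and $e<\top$ because $v\not\le a$. From $v^*\wedge v=\bot\le a$ we get $v^*\le e$, so $e\vee b\ge v^*\vee b=\top$.
\end{proof}

\subsection*{Sublocales.} A \emph{sublocale} of $L$ is a subset $S$ closed under all meets of $L$ (so $\top\in S$) such that $x\to s\in S$ for $x\in L$ and $s\in S$. Sublocales are the frame-theoretic subspaces, and $\{\top\}$ is the empty one. For $b\in L$ let $\nu_S(b)$ be the least element of $S$ above $b$. Then $S$ is a complete lattice whose meets are those of $L$ and in which the join of a family $T$ is $\nu_S(\bigvee T)$. The surjection $\nu_S\colon L\to S$ preserves joins, being left adjoint to the inclusion. It preserves binary meets: with $s=\nu_S(x\wedge y)$ we have $x\le y\to s\in S$, so $\nu_S(x)\le y\to s$, so $y\le\nu_S(x)\to s\in S$, so $\nu_S(y)\le\nu_S(x)\to s$, which gives $\nu_S(x)\wedge\nu_S(y)\le s$. Hence the distributive law passes to $S$, the set $S$ is a completely regular frame, and $\nu_S$ is a frame map.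

Conversely, let $k\colon M\to E$ be a surjective frame map. Its \emph{right adjoint} is $k_*(e)=\bigvee\{x:k(x)\le e\}$, characterized by $k(x)\le e\iff x\le k_*(e)$; it preserves all meets. If $e=k(x)$, then $x\le k_*(e)$, so $e\le kk_*(e)\le e$. Thus $kk_*$ is the identity, and $k_*$ is an order isomorphism of $E$ onto $k_*E=\{a\in M:k_*k(a)=a\}$. Moreover
\begin{equation}\label{eq:adj}
x\to k_*(e)=k_*\bigl(k(x)\to e\bigr),
\end{equation}
since $y$ lies below either side exactly when $k(y)\wedge k(x)\le e$. So $k_*E$ is a sublocale of $M$ isomorphic to $E$.

\section{Covers, points and perfect sets}\label{sec:covers}

In a space, an open set covers another when it has exactly one more point. The first lemma recovers that point from the cover in any frame.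

\begin{lemma}\label{lem:cover}
Let $a\in L$.
\begin{enumerate}
\item[(a)] If $b$ covers $a$, then $b\to a\in\max L$.
\item[(b)] $a\in\pi L$ if and only if $p\to a=a$ for every $p\in\max L$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $p=b\to a$; then $a\le p<\top$. Take $e$ as in Lemma~\ref{lem:local}. The element $e\wedge b$ lies in $[a,b]=\{a,b\}$, and it is not $b$, since $b\le e$ would give $e=e\vee b=\top$. So $e\wedge b=a$, hence $e\le p$ and $p\vee b=\top$. Now let $q>p$. Then $q\wedge b\in[a,b]$ and $q\wedge b\not\le a$, so $b\le q$, and $q\ge p\vee b=\top$.

(b) If $b$ covers $a$, then $p=b\to a$ is maximal by (a), and $p\to a\ge b>a$. Conversely, let $p\in\max L$ and $b=p\to a>a$. Take $c$ with $a\le c\le b$. If $c\le p$, then $c=c\wedge p\le b\wedge p\le a$. Otherwise $c\vee p=\top$, and $b=(b\wedge c)\vee(b\wedge p)\le c\vee a=c$. So $b$ covers $a$.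
\end{proof}

\begin{proposition}\label{prop:largest}
The set $\pi L$ is a sublocale of $L$, it is a pointless frame, and it contains every sublocale of $L$ that is a pointless frame.
\end{proposition}

\begin{proof}
For fixed $p$ the set $\{a:p\to a=a\}$ is closed under meets, because $p\to(-)$ preserves them, and under $x\to(-)$, because $p\to(x\to a)=x\to(p\to a)$. By Lemma~\ref{lem:cover}(b), $\pi L$ is an intersection of such sets, hence a sublocale.

Suppose $m$ is maximal in $\pi L\setminus\{\top\}$. Since $\top$ does not cover $m$ in $L$, there is $c\in L$ with $m<c<\top$. Lemma~\ref{lem:local} gives $e=v\to m\in\pi L$ with $m\le e<\top$ and $e\vee c=\top$. Maximality forces $e=m$, so $c=m\vee c=\top$, a contradiction.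

Let $S$ be a sublocale and suppose that $a\in S$ has a cover $b$ in $L$. Then $b\to a$ lies in $S$ and is maximal in $L\setminus\{\top\}$ by Lemma~\ref{lem:cover}(a), hence maximal in $S\setminus\{\top\}$. So $S$ is not pointless.
\end{proof}

Thus $\pi_L=\nu_{\pi L}$ is a frame map, every pointless part is a pointless completely regular frame, and $\pi E=E$ when $E$ is pointless. Without the word ``compact'' the Question would be trivial. The sublocale $\{a:p\to a=a\}$ is $L$ with the point $p$ removed, which is the sense in which $\pi L$ deletes all points at once.

Two facts about a dense-in-itself subset $A$ of a space are used repeatedly.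
\begin{enumerate}
\item[(D1)] A relatively open subset $W$ of $A$ is dense-in-itself, since a point isolated in $W$ is isolated in $A$.
\item[(D2)] The closure $\overline A$ is dense-in-itself, since a point isolated in $\overline A$ lies in the dense subset $A$ and is isolated there.
\end{enumerate}

\begin{lemma}\label{lem:space}
Let $X$ be a Tychonoff space and $a\in\mathcal O(X)$. Then $b$ covers $a$ if and only if $b=a\cup\{x\}$ for an isolated point $x$ of $X\setminus a$. Hence $a\in\pi\mathcal O(X)$ if and only if $X\setminus a$ is perfect.
\end{lemma}

\begin{proof}
If $x$ is isolated in $X\setminus a$, there is an open $U$ with $U\setminus a=\{x\}$. Then $a\cup\{x\}=a\cup U$ is open, and no set lies strictly between it and $a$. Conversely, let $b$ cover $a$. If $b\setminus a$ contained distinct points $x,y$, then $b\setminus\{y\}$ would be an open set strictly between $a$ and $b$. So $b\setminus a=\{x\}$, and the open set $b$ isolates $x$ in $X\setminus a$.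
\end{proof}

So $\pi_{\mathcal O(X)}(b)$ is the complement of the largest perfect subset of $X\setminus b$. Finite meets in $\pi\mathcal O(X)$ are intersections, but joins can exceed unions: in $\pi\mathcal O(\mathbb R)$ the join of $(-\infty,0)$ and $(0,\infty)$ is $\mathbb R$, because $\{0\}$ has no nonempty perfect subset. A space is \emph{scattered} if each of its nonempty subsets has an isolated point; by (D2) it suffices to test closed subsets. Hence $\pi\mathcal O(X)=\{\top\}$ exactly when $X$ is scattered.

\begin{example}\label{ex:onepoint}
Let $X$ be locally compact Hausdorff and not compact, and let $Y=X\cup\{\infty\}$ be its one-point compactification. Then $\pi\mathcal O(X)\cong\pi\mathcal O(Y)$. Indeed, if $F$ is perfect in $X$, its closure $\overline F$ in $Y$ is perfect by (D2), and $\overline F\cap X=F$. If $G$ is perfect in $Y$, then $G\cap X$ is perfect in $X$ by (D1), and $\overline{G\cap X}=G$ because $\infty$ is not isolated in $G$. These mutually inverse monotone maps match the perfect sets of $X$ and $Y$, and Lemma~\ref{lem:space} applies.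
\end{example}

\section{Perfect sets with empty interior}\label{sec:perfect}

This section contains the only use of \v{C}ech-completeness.

\begin{proposition}\label{prop:perfect}
Let $X$ be \v{C}ech-complete and let $P\subseteq X$ be nonempty and perfect. There are pairwise disjoint, nonempty, compact, dense-in-themselves sets $P_i\subseteq P$ $(i\in2^\omega)$, each with empty interior in $P$.
\end{proposition}

The model case is the Cantor space $P=2^\omega$. Splitting a sequence into its even and odd coordinates identifies $2^\omega$ with $2^\omega\times2^\omega$; put $C_i=\{i\}\times2^\omega$. The $C_i$ are pairwise disjoint, nonempty and compact. Each is homeomorphic to $2^\omega$, hence dense-in-itself. Each has empty interior, because in a nonempty basic open set $U\times V$ the factor $U$ contains a point other than $i$.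

For a general $P$ we build a compact set $Q\subseteq P$ and a continuous surjection $f\colon Q\to2^\omega$ by repeated splitting, and then pull the sets $C_i$ back. The difficulty is that without a metric the pieces of the splitting cannot be made to shrink to points, so $f$ need not be injective, and the preimages $f^{-1}(C_i)$ need not inherit either property of $C_i$. If $P=[0,1]$, for instance, nothing in the construction below forbids all pieces along one branch to contain $[0,1/3]$, and then one fiber of $f$ has interior. The remedy is to discard everything that is not needed for surjectivity. On what is left, open sets have large images.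

\begin{lemma}\label{lem:minimal}
Let $f\colon K\to C$ be a continuous surjection of compact Hausdorff spaces. There is a closed $K'\subseteq K$ with $f(K')=C$ such that $f(W)$ has nonempty interior in $C$ for every nonempty relatively open $W\subseteq K'$.
\end{lemma}

\begin{proof}
Order the closed subsets of $K$ that map onto $C$ by inclusion. If $(K_\alpha)$ is a nonempty chain of them and $z\in C$, the sets $K_\alpha\cap f^{-1}(z)$ form a chain of nonempty compact sets, so they have a common point; thus $\bigcap_\alpha K_\alpha$ maps onto $C$. By Zorn's lemma there is a minimal member $K'$. If $W\subseteq K'$ is nonempty and relatively open, then $K'\setminus W$ is a proper closed subset of $K'$, so $f(K'\setminus W)$ is compact and different from $C$. Its complement in $C$ is nonempty, open, and contained in $f(W)$.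
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:perfect}]
\emph{The ambient compact space.} Write $X=\bigcap_{n\ge1}H_n$ with $H_n$ open in a Hausdorff compactification of $X$. Let $Z$ be the closure of $P$ in this compactification and $G_n=H_n\cap Z$. Since $P$ is closed in $X$, we have $P=Z\cap X=\bigcap_{n\ge1}G_n$. The space $Z$ is compact Hausdorff and, by (D2), dense-in-itself; by (D1) every nonempty open subset of $Z$ has at least two points. Each $G_n$ is open in $Z$ and dense, because it contains $P$. Closures below are taken in $Z$.

\emph{A compact subset of $P$ mapping onto $2^\omega$.} Let $s$ range over finite $0$--$1$ strings, with $|s|$ the length, and let $z|n$ be the initial segment of length $n$ of $z\in2^\omega$. We choose nonempty open sets $V_s\subseteq Z$ by recursion, starting with $V_\emptyset=Z$. Given $V_s$ with $|s|=n$, the open set $V_s\cap G_{n+1}$ is nonempty, so it has two distinct points. As $Z$ is Hausdorff and regular, these points have open neighborhoods $V_{s0},V_{s1}$ with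
\[
\overline{V_{s0}}\cap\overline{V_{s1}}=\emptyset,\qquad \overline{V_{s0}}\cup\overline{V_{s1}}\subseteq V_s\cap G_{n+1}.
\]
Let $Q=\bigcap_n\bigcup_{|s|=n}\overline{V_s}$. This set is closed in $Z$, hence compact, and its $n$th term lies in $G_n$ for $n\ge1$, so $Q\subseteq P$. The sets $G_n$ serve exactly to keep $Q$ inside $P$.

If $s\ne t$ have the same length and $r$ is their longest common initial segment, then one of $\overline{V_s},\overline{V_t}$ lies in $\overline{V_{r0}}$ and the other in $\overline{V_{r1}}$, so they are disjoint. Hence for $x\in Q$ and each $n$ there is a unique string $s_n$ of length $n$ with $x\in\overline{V_{s_n}}$. By uniqueness $s_{n+1}$ extends $s_n$, so there is a unique $f(x)\in2^\omega$ with $f(x)|n=s_n$ for all $n$. The preimage of the basic open set $\{z:z|n=s\}$, where $|s|=n$, is $Q\cap\overline{V_s}$, and its complement in $Q$ is the finite union of the closed sets $Q\cap\overline{V_t}$ with $|t|=n$, $t\ne s$. So $f\colon Q\to2^\omega$ is continuous. It is onto: for $z\in2^\omega$ the decreasing nonempty compact sets $\overline{V_{z|n}}$ have a common point $x$, and $x\in Q$, $f(x)=z$.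

\emph{The sets $P_i$.} Let $C_i\subseteq2^\omega$ be as in the model case. We apply Lemma~\ref{lem:minimal} twice. Applied to $f\colon Q\to2^\omega$ it gives a closed set $Q'\subseteq Q$. Since $f(Q')=2^\omega$, the map $f$ sends the compact set $Q'\cap f^{-1}(C_i)$ onto $C_i$, and the lemma applied to this restriction gives a closed set $P_i\subseteq Q'\cap f^{-1}(C_i)$ with $f(P_i)=C_i$. The $P_i$ are compact, nonempty, contained in $P$, and pairwise disjoint because the $C_i$ are.

If $x$ were isolated in $P_i$, the second application with $W=\{x\}$ would make $f(x)$ an isolated point of $C_i$. There is none, so $P_i$ is dense-in-itself.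

If $W\subseteq P_i$ were nonempty and open in $P$, then $W$ would be open in $Q'$, since $W\subseteq Q'\subseteq P$. The first application would give $f(W)$ nonempty interior in $2^\omega$. But $f(W)\subseteq C_i$, which has empty interior. So $P_i$ has empty interior in $P$.
\end{proof}

\section{Proofs of Theorems \ref{thm:family} and \ref{thm:boolean}}\label{sec:proofs}

Theorem~\ref{thm:family} is Proposition~\ref{prop:perfect} read through complements: (1) says that $P_i$ is a nonempty subset of $P$, (2) comes from disjointness, and (3) says that $P_i$ has empty interior in $P$.

\begin{proof}[Proof of Theorem~\ref{thm:family}]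
We may take $E=\pi\mathcal O(X)$. Let $a\in E$ with $a\ne\top$. By Lemma~\ref{lem:space}, $P=X\setminus a$ is nonempty and perfect. Take the sets $P_i$ of Proposition~\ref{prop:perfect} and put $a_i=X\setminus P_i$. Each $P_i$ is compact, hence closed in $X$, and dense-in-itself, so $a_i\in E$ by Lemma~\ref{lem:space}. From $\emptyset\neq P_i\subseteq P$ we get (1). For $i\ne j$ the join of $a_i$ and $a_j$ in $E$ contains $a_i\cup a_j=X$, which is (2). For (3), let $x\in E$ with $x\cap a_i\subseteq a$. Then $x\cap P=x\setminus a$ is disjoint from $a_i$, so it is contained in $P_i$, and it is open in $P$. Hence it is empty, that is, $x\le a$.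

For optimality take $X=[0,1]$ and $a=\emptyset$, which lies in $E$ and differs from $\top$. In any family satisfying (1) and (2) the members are distinct, since $a_i=a_j$ with $i\neq j$ would give $a_i=a_i\vee a_j=\top$. As $|E|\le|\mathcal O([0,1])|=2^{\aleph_0}$, no such family is indexed by a larger set.
\end{proof}

For Theorem~\ref{thm:boolean} a single $a_i$ suffices. When $E$ itself is Boolean and nontrivial, apply Theorem~\ref{thm:family} to $a=\bot$: from $\neg a_i\wedge a_i=\bot$ and (3) we get $\neg a_i=\bot$, so $a_i=\top$, contrary to (1). For a Boolean interval $[a,b]$ the same argument applied to $a$ yields only $b\le a_i$, which is no contradiction: the perfect set $P_i$ may lie in the part of $X\setminus a$ outside $b$, about which the interval says nothing. Lemma~\ref{lem:local} replaces $a$ by an element $e$ for which this cannot happen.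

\begin{proof}[Proof of Theorem~\ref{thm:boolean}]
A compact frame is isomorphic to $\mathcal O(X)$ with $X$ compact Hausdorff, hence \v{C}ech-complete. So it suffices to derive a contradiction from $E\cong\pi\mathcal O(X)$ with $X$ \v{C}ech-complete. Let $a<b$ in $E$ with $[a,b]$ Boolean; the first statement is the case $a=\bot$, $b=\top$. Lemma~\ref{lem:local}, applied in $E$, gives $e$ with $a\le e<\top$ and $e\vee b=\top$. Theorem~\ref{thm:family}, applied to $e$, gives $u\in E$ with $e\le u<\top$ such that $x\wedge u\le e$ implies $x\le e$ for $x\in E$. The element $u\wedge b$ lies in $[a,b]$; let $w$ be its complement there. Since $w\le b$,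
\[
w\wedge u=w\wedge(u\wedge b)=a\le e ,
\]
so $w\le e\le u$. Then $b=w\vee(u\wedge b)\le u$, and $u\ge e\vee b=\top$, a contradiction.

Now let $E$ be a complete Boolean algebra. It is a frame, because $y\wedge x\le a\iff y\le\neg x\vee a$ shows that $(-)\wedge x$ has a right adjoint and so preserves joins. Here $x^*=\neg x$, so $x\prec x$, and the constant family $c_q=x$ shows that $x$ is completely below itself; thus $E$ is completely regular. Since $\neg$ reverses order, $m\in\max E$ would make $\neg m$ an atom. So an atomless $E$ is pointless, and if $\bot\ne\top$ it answers the Question negatively. Such algebras exist: the regular open subsets of $\mathbb R$ form one, since a nonempty open set properly contains a bounded open interval, which is regular open.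
\end{proof}

\section{Which pointless frames arise}\label{sec:class}

A frame map $k$ is \emph{dense} if $k(x)=\bot$ implies $x=\bot$. A \emph{compactification} of $E$ is a dense surjective frame map $k\colon M\to E$ with $M$ compact. By Section~\ref{sec:frames} we may write $M=\mathcal O(X)$ with $X$ compact Hausdorff and regard $E$ as the sublocale $k_*E$ of $M$. A closed set $F=X\setminus a$ corresponds to the sublocale ${\uparrow}a=\{x:x\ge a\}$, and $F$ \emph{misses} $E$ if ${\uparrow}a\cap k_*E=\{\top\}$. The least element of ${\uparrow}a\cap k_*E$ is $k_*k(a)$, and $k_*k(a)=\top$ is equivalent to $k(a)=\top$ because $k_*$ is injective. So $F$ misses $E$ if and only if $k(a)=\top$.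

If $E$ is pointless, Proposition~\ref{prop:largest} gives $k_*E\subseteq\pi M$. A nonempty perfect set that misses $E$ yields an element of $\pi M$ outside $k_*E$, and the theorem below says that this is the only way equality can fail. To phrase the criterion inside $E$ we recall how compactifications are described there.

A \emph{strong inclusion} on $E$ is a binary relation $\lhd$ such that
\begin{enumerate}
\item[(S1)] $x\le a\lhd b\le y$ implies $x\lhd y$;
\item[(S2)] $\bot\lhd\bot$, $\top\lhd\top$, and $a\lhd b$, $c\lhd d$ imply $a\wedge c\lhd b\wedge d$ and $a\vee c\lhd b\vee d$;
\item[(S3)] $a\lhd b$ implies $a\prec b$;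
\item[(S4)] $a\lhd b$ implies $a\lhd c\lhd b$ for some $c$;
\item[(S5)] $a\lhd b$ implies $b^*\lhd a^*$;
\item[(S6)] $b=\bigvee\{a:a\lhd b\}$ for all $b$.
\end{enumerate}
An ideal $I$ of $E$ (a nonempty down-set closed under finite joins) is \emph{$\lhd$-round}, or strongly regular, if each $x\in I$ satisfies $x\lhd y$ for some $y\in I$. Let $\mathcal R_\lhd E$ be the set of $\lhd$-round ideals ordered by inclusion; its greatest element is $E$. Banaschewski's theorem \cite{Banaschewski} states that the dense surjective frame maps $k\colon M\to E$ with $M$ compact regular are, up to isomorphism over $E$, exactly the join maps $\mathcal R_\lhd E\to E$, $I\mapsto\bigvee I$, with $\lhd$ ranging over the strong inclusions on $E$.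

\begin{theorem}\label{thm:class}
For a pointless frame $E$ the following are equivalent.
\begin{enumerate}
\item[(i)] $E\cong\pi L$ for some compact frame $L$.
\item[(ii)] There are a compact frame $M$ and a dense surjective frame map $k\colon M\to E$ such that every $a<\top$ in $M$ with $k(a)=\top$ has a cover in $M$. (That is, $E$ has a compactification in which every closed set missing $E$ is scattered.)
\item[(iii)] There is a strong inclusion $\lhd$ on $E$ such that every proper $\lhd$-round ideal $I$ with $\bigvee I=\top$ has a cover in the poset of $\lhd$-round ideals.
\end{enumerate}
If $k$ is as in \textup{(ii)}, its right adjoint $k_*$ is an isomorphism of $E$ onto $\pi M$.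
\end{theorem}

\begin{proof}
\emph{The two forms of (ii).} With $M=\mathcal O(X)$, Lemma~\ref{lem:space} turns the condition on covers into the statement that every nonempty closed set missing $E$ has an isolated point. If $F=X\setminus a$ misses $E$ and $F'=X\setminus a'\subseteq F$ is closed, then $a'\ge a$, so $k(a')=\top$ and $F'$ misses $E$. Hence the statement holds if and only if, for every closed $F$ missing $E$, all nonempty closed subsets of $F$ have isolated points, that is, $F$ is scattered.

\emph{(i)$\Rightarrow$(ii).} Let $E=\pi L$ with $L$ compact. The map $\pi_L$ need not be dense, as happens when $L=\mathcal O(X)$ and $X$ has an isolated point, so we pass to the closed part of $L$ in which $E$ is dense. Let $d=\bigwedge\pi L$, the least element of $\pi L$, and $M={\uparrow}d$. Meets and nonempty joins in $M$ are those of $L$, so $M$ is a frame with least element $d$, and it is compact because $L$ is. It is completely regular as the image of $L$ under the frame map $b\mapsto b\vee d$. The restriction $k=\pi_L|_M$ preserves finite meets and nonempty joins, and $k(d)=d$ is the least element of $E$; so $k$ is a frame map. It is onto because $\pi L\subseteq M$ and $\pi_L$ fixes $\pi L$. It is dense because $k(b)=d$ gives $d\le b\le\pi_L(b)=d$.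 Finally, let $a\in M$ with $a<\top$ and $k(a)=\top$. Then $\pi_L(a)\neq a$, so $a\notin\pi L$ and $a$ has a cover $b$ in $L$. As $b>a\ge d$, this $b$ lies in $M$ and covers $a$ there.

\emph{(ii)$\Rightarrow$(i) and the last claim.} Let $k$ be as in (ii). Then $k_*$ is an isomorphism of $E$ onto the sublocale $k_*E$, and $k_*E\subseteq\pi M$ by Proposition~\ref{prop:largest}. For the reverse inclusion let $a\in\pi M$ and suppose that $\bar a=k_*k(a)$ differs from $a$. Then $a<\bar a$ and $k(\bar a)=k(a)$. Hypothesis (ii) concerns only elements sent to $\top$, and $a$ need not be one, so we localize. Lemma~\ref{lem:local} gives $e=v\to a$ with $a\le e<\top$ and $e\vee\bar a=\top$, and $e\in\pi M$ because $\pi M$ is a sublocale. Now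
\[
k(e)=k(e)\vee k(a)=k(e)\vee k(\bar a)=k(e\vee\bar a)=\top .
\]
By (ii), $e$ has a cover, contradicting $e\in\pi M$. So $a=\bar a\in k_*E$, and $E\cong k_*E=\pi M$ with $M$ compact.

\emph{(ii)$\Leftrightarrow$(iii).} Compact regular frames are completely regular, so by Banaschewski's theorem the maps $k$ admitted in (ii) are, up to isomorphism over $E$, the join maps $\mathcal R_\lhd E\to E$. The condition in (ii) is invariant under such isomorphisms. For the join map, an element $a<\top$ is a proper $\lhd$-round ideal $I$, and $k(a)=\top$ reads $\bigvee I=\top$. This is (iii).
\end{proof}

In (ii)$\Rightarrow$(i) the proof that $k_*E=\pi M$ uses neither density of $k$ nor compactness of $M$; density is what links (ii) to (iii). Pointlessness of $E$ enters only through $k_*E\subseteq\pi M$, and it is needed: the identity map of the two-element frame satisfies (ii), while its pointless part is trivial.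

\begin{remark}
One can see directly how (ii) fails for a nontrivial pointless Boolean frame $E$. Let $k\colon\mathcal O(X)\to E$ be any compactification. Density gives $k_*(\bot)=\emptyset$, so $\emptyset\in\pi\mathcal O(X)$ and $X$ is perfect; it is nonempty because $E$ is nontrivial. Proposition~\ref{prop:perfect} provides a nonempty perfect set $X\setminus a$ with empty interior. Write $\neg k(a)=k(x)$. Then $k(x\cap a)=\bot$, so $x\cap a=\emptyset$, so $x=\emptyset$ and $k(a)=\top$. Thus $X\setminus a$ misses $E$ and is not scattered.
\end{remark}

\section{The density topology}\label{sec:density}

Theorem~\ref{thm:boolean} rests on the existence of nonempty perfect sets with empty interior. For a Boolean pointless part we therefore want a Tychonoff space without isolated points in which closed sets with empty interior are discrete. The density topology has this property because such sets turn out to be null.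

Let $\lambda$ be Lebesgue measure. A point $x\in\mathbb R$ is a \emph{density point} of a measurable set $A$ if $\lambda(A\cap(x-h,x+h))/2h\to1$ as $h\to0^+$; let $\varphi(A)$ be the set of these points. Sets that differ by a null set have the same density points, and the Lebesgue density theorem says that $A\setminus\varphi(A)$ is null. The \emph{density topology} consists of the measurable sets $A$ with $A\subseteq\varphi(A)$. It is a completely regular Hausdorff topology \cite{GNN}; see also \cite[Ch.~22]{Oxtoby}.

\begin{proof}[Proof of Proposition~\ref{prop:density}]
All topological terms refer to the density topology. We first record three facts.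
\begin{enumerate}
\item[(a)] \emph{$X$ is dense-in-itself.} A null set has no density points, so nonempty open sets have positive measure, and no singleton is open.
\item[(b)] \emph{Null sets are closed and discrete.} If $N$ is null, then $\varphi(\mathbb R\setminus N)=\mathbb R$, so $N$ is closed. For $x\in N$ the set $N\setminus\{x\}$ is null, hence closed, so $x$ is isolated in $N$.
\item[(c)] \emph{A closed set $A$ with empty interior is null.} The set $A$ is measurable, and $B=A\cap\varphi(A)$ differs from $A$ by a null set. So $B$ is measurable and $B\subseteq\varphi(A)=\varphi(B)$, that is, $B$ is open. Then $B\subseteq\operatorname{int}A=\emptyset$, and $A=A\setminus\varphi(A)$ is null.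
\end{enumerate}
We claim that the perfect sets of $X$ are the regular closed sets. Let $F$ be perfect. The set $F\setminus\operatorname{int}F$ is closed, and an open subset of it lies in $\operatorname{int}F$ and is therefore empty. By (c) and (b) it is discrete. Its subset $G=F\setminus\overline{\operatorname{int}F}$ is discrete as well, and $G$ is open in $F$, hence dense-in-itself by (D1). So $G=\emptyset$ and $F=\overline{\operatorname{int}F}$. Conversely, a regular closed set is the closure of an open set, so it is dense-in-itself by (a), (D1) and (D2).

By Lemma~\ref{lem:space}, $\pi\mathcal O(X)$ is the set of regular open subsets of $X$ ordered by inclusion, which is a complete Boolean algebra. It is nontrivial because $\emptyset\ne X$.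
\end{proof}

In this space the conclusion of Proposition~\ref{prop:perfect} fails already for $P=X$: by (b) and (c) a closed set with empty interior is discrete, so the only perfect set with empty interior is empty.

\begin{thebibliography}{9}

\bibitem{Ball}
Richard N. Ball, \emph{Pointless Parts of Completely Regular Locales}, arXiv:2305.00096 (2023).

\bibitem{Banaschewski}
Banaschewski, \emph{Compactification of frames}, Math. Nachr. 149 (1990), 105--116.

\bibitem{GNN}
Goffman, Neugebauer and Nishiura, \emph{Density topology and approximate continuity}, Duke Math. J. 28 (1961).

\bibitem{Johnstone}
Johnstone, \emph{Stone Spaces}.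

\bibitem{Oxtoby}
Oxtoby, \emph{Measure and Category}.

\end{thebibliography}
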